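\title{Odd-covers of Eulerian binary matroids by circuits: a counterexample and the order of the excess}

\begin{abstract}
Let $M$ be a set of nonzero vectors of $\mathbb{F}_2^n$ with sum zero. We compare $c_2(M)$, the least number of circuits in $\mathbb{F}_2^n$ whose symmetric difference is $M$, with $a(M)$, the least number of linearly independent sets into which $M$ can be partitioned. The inequality $c_2(M)\le a(M)$ is false in general: we give a set of $24$ vectors in $\mathbb{F}_2^8$ with $a(M)=3$ and $c_2(M)=4$. The inequality holds whenever $M$ does not span $\mathbb{F}_2^n$, it fails for some $M$ with $a(M)=a$ for every $a\ge 3$, and the largest possible excess $c_2(M)-a(M)$ has exact order $a/\log a$.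
\end{abstract}

\section{Introduction}

A \emph{(simple) binary matroid} is a set $M\subseteq\mathbb{F}_2^n\setminus\{0\}$, where $n\ge1$. For a set $S$ of vectors, $\Sigma S$ denotes the sum of its elements, and a set $S$ of nonzero vectors is \emph{Eulerian} if $\Sigma S=0$. A \emph{circuit} is an inclusion-minimal non-empty Eulerian set. Over $\mathbb{F}_2$ a set of vectors is linearly dependent exactly when some non-empty subset sums to $0$, so a circuit is a non-empty set of nonzero vectors with sum $0$ all of whose proper subsets are linearly independent. The \emph{rank} of $M$ is the size of a largest independent subset; ``independent'' and ``basis'' always refer to linear algebra over $\mathbb{F}_2$.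

Let $M\subseteq\mathbb{F}_2^n\setminus\{0\}$ be Eulerian. An \emph{odd-cover} of $M$ is a collection of circuits $C_1,\dots,C_k\subseteq\mathbb{F}_2^n\setminus\{0\}$ whose symmetric difference $C_1\oplus\dots\oplus C_k$ is $M$: each element of $M$ lies in an odd number of the $C_i$, and each other nonzero vector in an even number. We compare two parameters:
\begin{itemize}
\item $c_2(M)$, the least number of circuits in an odd-cover of $M$;
\item $a(M)$, the least number of independent sets into which $M$ can be partitioned.
\end{itemize}
The circuits of an odd-cover may use vectors outside $M$, but they lie in the space $\mathbb{F}_2^n$ in which $M$ is given. Thus $c_2(M)$ depends on the ambient space, while $a(M)$ does not. The case $n=\operatorname{rank}(M)$ is allowed.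

Graphs supply the picture behind the names. For a graph $G$ on the vertices $1,\dots,n$ let $M=\{e_u+e_v: uv\in E(G)\}$. The $u$-th coordinate of the sum of a set of edges is the parity of its degree at $u$. So $M$ is Eulerian when all degrees are even, the circuits contained in $M$ are the cycles of $G$, the independent subsets are the forests, and $a(M)$ is the arboricity, the least number of forests that partition the edge set.

\begin{example}\label{ex:small}
A \emph{triangle} $\{u,w,u+w\}$ is a circuit, so it has $c_2=1$, while $a=2$. For two independent triangles $M=\{e_1,e_2,e_1+e_2,e_3,e_4,e_3+e_4\}\subseteq\mathbb{F}_2^4$ we have $c_2(M)=2$, because $M$ is a union of two disjoint circuits and is not itself a circuit, and $a(M)=2$, because $M$ is dependent and splits into $\{e_1,e_2,e_3,e_4\}$ and $\{e_1+e_2,e_3+e_4\}$.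
\end{example}

It is known that $c_2(M)=(1+o(1))\,a(M)$ as $a(M)\to\infty$, and that there are matroids with $c_2(M)\ge a(M)$, for instance two independent copies of $\mathbb{F}_2^s\setminus\{0\}$; the second matroid of Example~\ref{ex:small} is the case $s=2$. The following question comes from the paper of Frederickson and Michel~\cite{FM}.

\begin{quote}
\emph{Is $c_2(M)\le a(M)$ for every Eulerian binary matroid $M\subseteq\mathbb{F}_2^n\setminus\{0\}$?}
\end{quote}

One would guess that it is. An independent set has at most $n$ elements and a circuit may have $n+1$, so the counting bounds $a(M)\ge|M|/n$ and $c_2(M)\ge|M|/(n+1)$ favor circuits. Moreover, an independent set with at least two elements becomes a circuit when its sum is adjoined. A partition into $a(M)$ independent sets therefore yields $a(M)$ circuits that cover $M$ correctly and leave an error consisting of at most $a(M)$ sums, and one may hope that the freedom in the choice of the partition and of the extra vectors removes this error. The hope fails.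

\begin{theorem}\label{thm:counter}
Let $Q=\mathbb{F}_2^4\setminus\operatorname{span}(e_1,e_2)$ and $M=(Q\times\{0\})\cup(\{0\}\times Q)\subseteq\mathbb{F}_2^8\setminus\{0\}$. Then $M$ is Eulerian, $a(M)=3$ and $c_2(M)=4$.
\end{theorem}

The obstruction is a lack of room: this $M$ spans its ambient space. A single spare dimension restores the inequality, and in a space of large dimension one additional circuit always suffices.

\begin{theorem}\label{thm:room}
Let $M\subseteq\mathbb{F}_2^n\setminus\{0\}$ be Eulerian.
\begin{itemize}
\item[(a)] If $\operatorname{rank}(M)<n$, then $c_2(M)\le a(M)$.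
\item[(b)] If $a=a(M)\ge2$ and $2^{\lfloor n/(a+1)\rfloor}>a+1$, then $c_2(M)\le a+1$. For every odd $a\ge3$ there is an $M$ with $a(M)=a$ and $c_2(M)=a+1$.
\end{itemize}
\end{theorem}

Part (a) applies to the matroid of a graph in $\mathbb{F}_2^n$, which lies in the hyperplane of vectors with an even number of ones.

To measure how badly the inequality can fail, let $E(a)$, for $a\ge2$, be the maximum of $c_2(M)-a(M)$ over all $n$ and all Eulerian $M\subseteq\mathbb{F}_2^n\setminus\{0\}$ with $a(M)=a$. (No Eulerian set has $a(M)=1$, since a non-empty independent set has nonzero sum. The maximum is finite by Corollary~\ref{cor:third} below.)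

\begin{theorem}\label{thm:excess}
\begin{itemize}
\item[(a)] $E(2)=0$ and $E(3)=E(4)=E(5)=1$.
\item[(b)] $E(a)\ge1$ for every $a\ge3$.
\item[(c)] For every $a\ge2$, with $q=\lceil a/\log_2(a+1)\rceil$,
\[E(a)\le q+2\Big\lceil\frac{q}{\log_2(q+1)}\Big\rceil=(1+o(1))\frac{a}{\log_2a}.\]
\item[(d)] $E(a)\ge\big(\tfrac1{19}-o(1)\big)\dfrac{a}{\log_2a}$ as $a\to\infty$.
\end{itemize}
\end{theorem}

So $c_2(M)\le a(M)+O(a(M)/\log a(M))$ always holds, and this is best possible up to the constant. We do not determine the optimal constant.

All lower bounds rest on one mechanism. If $M$ is a disjoint union of bases and no circuit can hold more elements of $M$ than a basis does, then a cover with few circuits consists almost entirely of circuits of the form ``basis inside $M$ plus its sum'', and these forced sums violate a parity condition. Section~\ref{sec:parity} uses one such condition, and Section~\ref{sec:many} uses about $a$ of them at once. The upper bounds, in Section~\ref{sec:upper}, come from two ways of completing independent sets to circuits.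

\section{Circuits, subspaces and parity}\label{sec:basics}

The following facts are used throughout. Repeated circuits in an odd-cover cause no difficulty: two equal circuits cancel, and deleting both gives a smaller odd-cover.

\begin{lemma}\label{lem:basic}
Work in $V=\mathbb{F}_2^n$.
\begin{itemize}
\item[(C1)] Let $C$ be a circuit and $U$ a subspace. If $C\not\subseteq U$, then $C\cap U$ is independent and $|C\cap U|\le\dim U$. If $C\subseteq U$, then $|C|\le\dim U+1$.
\item[(C2)] If a circuit $C$ contains a basis $B$ of $V$, then $C=B\cup\{\Sigma B\}$ and $|C|=n+1$.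
\item[(C3)] If $J$ is independent, $|J|\ge2$ and $s=\Sigma J$, then $s\notin J$ and $J\cup\{s\}$ is a circuit.
\item[(C4)] Every Eulerian set $L$ is a disjoint union of circuits, and $c_2(L)\le|L|/3$.
\item[(C5)] If $C_1,\dots,C_k$ is an odd-cover of $M$ and $S$ is any set of nonzero vectors, then
\[\sum_i|C_i\cap S|\ge|M\cap S|\qquad\text{and}\qquad\sum_i|C_i\cap S|\equiv|M\cap S|\pmod2 .\]
\end{itemize}
\end{lemma}

\begin{proof}
(C1) If $C\not\subseteq U$, then $C\cap U$ is a proper subset of $C$, hence an independent subset of $U$. If $C\subseteq U$, deleting one element of $C$ leaves an independent subset of $U$.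

(C2) A circuit is dependent, so $C\ne B$, and $|C|\le n+1$ by (C1). Hence $C=B\cup\{s\}$ with $s\notin B$, and $\Sigma C=0$ gives $s=\Sigma B$.

(C3) Independence gives $s\ne0$. If $s\in J$, then the non-empty set $J\setminus\{s\}$ sums to $0$, which is impossible. The set $J\cup\{s\}$ sums to $0$. If a proper non-empty subset of it summed to $0$, so would its complement in $J\cup\{s\}$, and one of the two would be a non-empty subset of $J$ with sum $0$.

(C4) If $L\neq\emptyset$, remove a minimal non-empty Eulerian subset; the rest is Eulerian, and we repeat. One or two distinct nonzero vectors never sum to $0$, so each circuit has at least three elements.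

(C5) The sum counts each vector of $S$ as many times as it is covered: an odd number of times, hence at least once, if the vector lies in $M$, and an even number of times otherwise.
\end{proof}

\section{A parity obstruction}\label{sec:parity}

\subsection*{The matroid with 24 elements}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Write $p=e_1$, $q=e_2$, $c=e_3$, $d=e_4$, $g=c+d$ and $W=\{0,p,q,p+q\}$. Then $Q$ is the union of the cosets $c+W$, $d+W$, $g+W$. Each coset sums to $0$, so $Q$ and $M$ are Eulerian. Partition $Q$ into $B_1,B_2,B_3$ by the following table, in which the entry in row $u$ and column $w$ is the index of the part containing $u+w$: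
\[
\begin{array}{c|cccc}
 & 0 & p & q & p+q\\ \hline
c & 1&1&2&2\\
d & 1&3&1&3\\
g & 2&3&3&2
\end{array}
\]
Each part consists of two pairs taken from two different rows. The differences within the pairs are $p,q$ for $B_1$, then $p,\,p+q$ for $B_2$, and $q,\,p+q$ for $B_3$. In each case they span $W$, and two different rows span $\mathbb{F}_2^4$ modulo $W$. So each $B_i$ spans $\mathbb{F}_2^4$ and, having four elements, is a basis. Its sum is the sum of the two differences: $\Sigma B_1=p+q$, $\Sigma B_2=q$, $\Sigma B_3=p$.

The sets $I_i=(B_i\times\{0\})\cup(\{0\}\times B_i)$ are three bases of $\mathbb{F}_2^8$ that partition $M$, and $24$ vectors cannot be split into fewer than $24/8$ independent sets. Hence $a(M)=3$.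

\emph{Four circuits suffice.} The sums of the $I_i$ are $s_1=(p+q,p+q)$, $s_2=(q,q)$, $s_3=(p,p)$. By (C3) the sets $I_i\cup\{s_i\}$ are circuits, and $\{s_1,s_2,s_3\}$ is a triangle. Together these four circuits have symmetric difference $M$, since each $s_i$ is adjoined twice.

\emph{Three circuits do not suffice.} Let $V_1=\mathbb{F}_2^4\times\{0\}$ and $V_2=\{0\}\times\mathbb{F}_2^4$, so $M\subseteq V_1\cup V_2$. By (C1), a circuit contained in $V_1$ or in $V_2$ has at most $5$ elements, and any other circuit meets each $V_j$ in an independent set of at most $4$ elements. So a circuit contains at most $8$ elements of $M$. An odd-cover with at most three circuits must reach all $24$ elements, so it has exactly three circuits, and each contains $4$ independent elements of $V_1$ and $4$ of $V_2$, that is, a basis of $\mathbb{F}_2^8$. By (C2) each circuit has $9$ elements. The sizes add up to $27$, which by (C5) must have the parity of $|M|=24$. This is a contradiction.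
\end{proof}

The direct sum is what removes the advantage of circuits over bases. For $Q$ alone, the three cosets of $W$ are circuits (three vectors of such a coset sum to a vector of the same coset, which is nonzero), so $c_2(Q)\le3=a(Q)$. In $M$ the ninth element of a largest circuit contributes nothing to the count, yet it cannot be omitted, and three such elements spoil the parity.

\subsection*{Every odd value of $a$}

The argument used only that $k+1<2k$ for $k=4$ and that $3$ is odd.

\begin{proposition}\label{prop:double}
Let $a$ be odd, $k\ge2$, and let $Q\subseteq\mathbb{F}_2^k\setminus\{0\}$ be Eulerian and a disjoint union of $a$ bases $B_1,\dots,B_a$ of $\mathbb{F}_2^k$. Let $M=(Q\times\{0\})\cup(\{0\}\times Q)\subseteq\mathbb{F}_2^{2k}$. Then $M$ is Eulerian, $a(M)=a$ and $c_2(M)\ge a+1$.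
\end{proposition}

\begin{proof}
The set $M$ is Eulerian because $Q$ is. It is partitioned into the $a$ bases $(B_i\times\{0\})\cup(\{0\}\times B_i)$ and has $2ka$ elements, so $a(M)=a$. With $V_1,V_2$ the two summands, (C1) shows that a circuit inside one $V_j$ has at most $k+1<2k$ elements, and that any other circuit contains at most $2k$ elements of $M$, with equality only if it contains a basis of each $V_j$. An odd-cover with at most $a$ circuits therefore has exactly $a$ circuits, each containing a basis of $\mathbb{F}_2^{2k}$ and so of size $2k+1$ by (C2). The total size $a(2k+1)$ is odd and $|M|$ is even, contradicting (C5).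
\end{proof}

\begin{remark}
For even $a$ the count still gives $c_2(M)\ge a$, but the parity contradiction disappears, and even values need the construction of Section~\ref{sec:many}. The matroid of Theorem~\ref{thm:counter} is the smallest instance of Proposition~\ref{prop:double}. Indeed $a=1$ is impossible, and $3k\le ak\le2^k-1$ forces $k\ge4$. For $k=4$ it forces $a=3$; the three nonzero vectors missing from $Q$ then sum to $\Sigma\mathbb{F}_2^4+\Sigma Q=0$ and form a triangle, so $Q$ is determined up to a linear automorphism.
\end{remark}

To apply the proposition we need $a$ disjoint bases with total sum $0$. In a finite field, the multiples $\beta B$ of one basis $B$ are bases with sums $\beta\,\Sigma B$, so the condition on the total sum becomes the single linear condition $\sum\beta_i=0$.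

\begin{lemma}\label{lem:bases}
Let $a\ge3$ and let $k$ satisfy $2^k>2+(2a-3)k^2$. Then $\mathbb{F}_2^k$ contains an Eulerian set that is a disjoint union of $a$ bases.
\end{lemma}

\begin{proof}
Identify $\mathbb{F}_2^k$ with the field $F=\mathbb{F}_{2^k}$. Let $B$ be an $\mathbb{F}_2$-basis of $F$ and $R=\{b/b':b,b'\in B\}$, so $|R|\le k^2$. For $\beta\ne0$ multiplication by $\beta$ is a linear automorphism, so $\beta B$ is a basis, and $\beta B\cap\beta'B\neq\emptyset$ implies $\beta'\in\beta R$. It suffices to find nonzero $\beta_1,\dots,\beta_a$ with $\beta_j\notin\beta_iR$ for $i<j$ and $\sum\beta_i=0$, for then $Q=\bigcup\beta_iB$ is a disjoint union with $\Sigma Q=\big(\sum\beta_i\big)\Sigma B=0$.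

Choose nonzero $\beta_1,\dots,\beta_{a-2}$ one after another with $\beta_j\notin\bigcup_{i<j}\beta_iR$, and with $\beta_{a-2}\ne\beta_1+\dots+\beta_{a-3}$; each step excludes at most $2+(a-3)k^2<2^k$ values. Then $\sigma=\beta_1+\dots+\beta_{a-2}\ne0$. The last two elements must add up to $\sigma$, so we put $\beta_{a-1}=y$ and $\beta_a=y+\sigma$, where $y$ avoids $0$, $\sigma$, the sets $\beta_iR$ and $\sigma+\beta_iR$ for $i\le a-2$, and the values $\sigma/(r+1)$ for $r\in R\setminus\{1\}$. At most $2+2(a-2)k^2+k^2<2^k$ values are excluded. Then $\beta_{a-1}$ and $\beta_a$ are nonzero and lie outside $\beta_iR$ for $i\le a-2$. Finally, $y+\sigma=ry$ with $r\in R$ means $\sigma=(r+1)y$, which forces $r\ne1$ and $y=\sigma/(r+1)$, an excluded value.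
\end{proof}

\begin{corollary}\label{cor:odd}
For every odd $a\ge3$ and all sufficiently large $k$ there is an Eulerian $M\subseteq\mathbb{F}_2^{2k}\setminus\{0\}$ with $a(M)=a$ and $c_2(M)\ge a+1$.
\end{corollary}

\begin{proof}
Combine Lemma~\ref{lem:bases} with Proposition~\ref{prop:double}.
\end{proof}

\section{From independent sets to circuits}\label{sec:upper}

\subsection*{Closing each set with its sum}

The four circuits in the proof of Theorem~\ref{thm:counter} are an instance of a general reduction: close every independent set with its sum, and then cover the set of sums.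

\begin{lemma}\label{lem:close}
Let an Eulerian set $M$ be partitioned into non-empty independent sets $I_1,\dots,I_t$ with sums $s_1,\dots,s_t$, and let $L=\{s_1\}\oplus\dots\oplus\{s_t\}$. Then $L$ is an Eulerian set of nonzero vectors, $|L|\le t$, and $c_2(M)\le t+c_2(L)$.
\end{lemma}

\begin{proof}
Each $s_i$ is nonzero by independence, and $\Sigma L=\sum_is_i=\Sigma M=0$, since equal sums cancel in pairs on both sides. If $|I_i|\ge2$, then $I_i\oplus\{s_i\}=I_i\cup\{s_i\}$ is a circuit by (C3). If $|I_i|=1$, then $I_i\oplus\{s_i\}=\emptyset$. So at most $t$ circuits have symmetric difference $\bigoplus_i(I_i\oplus\{s_i\})=M\oplus L$, and adding an optimal odd-cover of $L$ gives an odd-cover of $M$.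
\end{proof}

In a partition into $a(M)$ independent sets no part is empty, so the lemma applies with $t=a(M)$. Covering $L$ by (C4) gives a first bound.

\begin{corollary}\label{cor:third}
Every Eulerian $M$ satisfies $c_2(M)\le a(M)+\lfloor a(M)/3\rfloor$.
\end{corollary}

This is already sharp for $2\le a\le5$, as we shall see, but wasteful for large $a$: the set $L$ is better covered by applying Lemma~\ref{lem:close} again. For this we must know that a small set has small $a(\cdot)$. The tool is Edmonds' matroid partition theorem~\cite{Edmonds}, which for a non-empty set $L$ of nonzero vectors states that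
\[a(L)=\max_{\emptyset\ne X\subseteq L}\Big\lceil\frac{|X|}{\operatorname{rank}(X)}\Big\rceil .\]
Put $\varphi(t)=\lceil t/\log_2(t+1)\rceil$ for $t\ge1$.

\begin{lemma}\label{lem:phi}
If $t\ge1$ and $L$ is a set of at most $t$ nonzero vectors, then $a(L)\le\varphi(t)$.
\end{lemma}

\begin{proof}
We may assume $L\ne\emptyset$. A set $X$ of rank $r$ lies in a subspace with $2^r-1$ nonzero vectors, so $r\ge\log_2(|X|+1)$. The function $t/\ln(t+1)$ is increasing for $t>0$, because its derivative has the sign of $\ln(t+1)-t/(t+1)>0$. Hence $|X|/\operatorname{rank}(X)\le|X|/\log_2(|X|+1)\le t/\log_2(t+1)$ for all non-empty $X\subseteq L$.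
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:excess}(c)]
Let $a(M)=a$ and $q=\varphi(a)$. Lemma~\ref{lem:close} gives an Eulerian $L$ with $|L|\le a$ and $c_2(M)\le a+c_2(L)$, and $a(L)\le q$ by Lemma~\ref{lem:phi}. Applied to an optimal partition of $L$, Lemma~\ref{lem:close} gives an Eulerian $L'$ with $|L'|\le q$ and $c_2(L)\le q+c_2(L')$. Now $a(L')\le\varphi(q)$, so $c_2(L')\le2\varphi(q)$ by Corollary~\ref{cor:third}. Altogether $c_2(M)-a\le q+2\varphi(q)$. As $a\to\infty$ we have $q=(1+o(1))a/\log_2a\to\infty$, and therefore $\varphi(q)=o(q)$.
\end{proof}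

\subsection*{Chaining the sets along a closed walk}

To avoid the remainder $L$ altogether, we complete each independent set with two vectors instead of one and arrange that consecutive circuits share them. Place the matroid of Theorem~\ref{thm:counter} in $\mathbb{F}_2^9$ and let $x=e_9$. The sets
\[I_1\cup\{x,\;x+s_1\},\qquad I_2\cup\{x+s_1,\;x+s_1+s_2\},\qquad I_3\cup\{x+s_1+s_2,\;x\}\]
are circuits by (C3): each is a basis of $\mathbb{F}_2^9$ together with its sum, where the last uses $s_1+s_2+s_3=0$. Every added vector occurs twice, so three circuits suffice. They have $10$ elements each, a size not available in $\mathbb{F}_2^8$; the proof of Theorem~\ref{thm:counter} used the ambient dimension exactly once, in (C2), to force the size $9$. In particular the condition $\operatorname{rank}(M)<n$ in Theorem~\ref{thm:room}(a) cannot be dropped.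

In general, the added vectors form a walk with steps $s_1,\dots,s_t$, which closes up because $M$ is Eulerian. The only requirement is that the walk be outside the span of the $i$-th set when it takes its $i$-th step.

\begin{lemma}\label{lem:chain}
Let an Eulerian set $M\subseteq\mathbb{F}_2^n\setminus\{0\}$ be partitioned into non-empty independent sets $J_1,\dots,J_t$. Put $s_i=\Sigma J_i$, $\sigma_0=0$ and $\sigma_i=s_1+\dots+s_i$. If some $x\in\mathbb{F}_2^n$ satisfies $x\notin\sigma_{i-1}+\operatorname{span}J_i$ for $i=1,\dots,t$, then $c_2(M)\le t$.
\end{lemma}

\begin{proof}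
Let $x_i=x+\sigma_i$, so that $x_t=x_0$ because $\sigma_t=\Sigma M=0$. By hypothesis $x_{i-1}\notin\operatorname{span}J_i$, so $J_i\cup\{x_{i-1}\}$ is independent with at least two elements, and its sum is $x_{i-1}+s_i=x_i$. By (C3), $C_i=J_i\cup\{x_{i-1}\}\cup\{x_i\}$ is a circuit and the union is disjoint. For the indicator functions we get, modulo $2$,
\[\sum_{i=1}^t1_{C_i}=1_M+\sum_{i=1}^t\big(1_{\{x_{i-1}\}}+1_{\{x_i\}}\big)=1_M+1_{\{x_0\}}+1_{\{x_t\}}=1_M .\qedhere\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:room}]
(a) Take a partition into $a(M)$ independent sets. All the forbidden sets $\sigma_{i-1}+\operatorname{span}J_i$ lie in $\operatorname{span}M\ne\mathbb{F}_2^n$, so any $x\notin\operatorname{span}M$ satisfies the hypothesis of Lemma~\ref{lem:chain}.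

(b) If $M$ spans, the $a$ parts may all be bases, and then each forbidden set is the whole space. We use the additional circuit to make all parts smaller. Start from a partition into $a$ independent sets and add one empty set. Suppose two of the sets satisfy $|I|\ge|J|+2$. Then $I\not\subseteq\operatorname{span}J$ for reasons of dimension, so some $e\in I$ can be moved to $J$ with both sets remaining independent. The move changes the sum of the squares of the sizes by $2(|J|-|I|+1)<0$, so the process stops, at $a+1$ independent sets whose sizes differ by at most $1$. Since $|M|\le an$, every size is at most $\lceil an/(a+1)\rceil=n-\lfloor n/(a+1)\rfloor$. Discard the empty sets. The at most $a+1$ forbidden affine subspaces in Lemma~\ref{lem:chain} contain together at most $(a+1)\,2^{n-\lfloor n/(a+1)\rfloor}<2^n$ vectors, so a valid $x$ exists and $c_2(M)\le a+1$.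

For odd $a\ge3$ take the matroid of Corollary~\ref{cor:odd} with $k$ so large that also $2^{\lfloor2k/(a+1)\rfloor}>a+1$. Then $c_2(M)$ is both at least and at most $a+1$.
\end{proof}

\section{Many parity obstructions at once}\label{sec:many}

By Theorem~\ref{thm:room}, a large excess can occur only for spanning matroids whose dimension is small compared with $a\log a$. We construct such matroids, of dimension proportional to $\log a$.

\begin{theorem}\label{thm:lower}
Let $h\ge4$ be even and $a\in\{h,h+1\}$. Let $m,e\ge1$ satisfy $2^m\ge hm+2$ and $2^e\ge2h$, and put $d=e+1$. There is an Eulerian $M$ spanning $\mathbb{F}_2^{m+d+1}$ with $a(M)=a$ and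
\[c_2(M)\ge h+\frac{h}{12m+7d+2}.\]
\end{theorem}

The plan is as follows. Let $M$ be essentially a union of $h$ bases of a space of dimension $n$. A cover with $c$ circuits has a slack of about $(c-h)n$ over the $hn$ elements that it must reach. In Proposition~\ref{prop:double} the slack was zero and one parity condition gave a contradiction. Now we set up $h$ separate parity conditions, one for each of $h$ marked elements $t_1,\dots,t_h$ of $M$. A circuit without slack that contains $t_k$ will be forced to have its extra element in a set $S_k$ disjoint from $M$. Since $t_k$ is covered an odd number of times and $S_k$ an even number of times in total, circuits with slack must repair the $k$-th parity. If each repair costs a bounded amount of slack, then $h=O((c-h)n)$.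

\subsection*{The construction}

The extra element of a circuit without slack is the sum of a basis inside $M$, and we cannot control this sum exactly. We control it modulo a subspace $U$, by making all elements of $M$ other than the marked ones congruent modulo $U$ to $0$ or to one of $d$ fixed independent vectors.

Let $V=U\oplus W\oplus\langle v\rangle$ with $\dim U=m$, and let $w_1,\dots,w_d$ be a basis of $W$. Put
\[n=\dim V=m+d+1,\quad H=U\oplus W,\quad\omega=w_1+\dots+w_d,\quad W_0=\operatorname{span}(w_1,\dots,w_{d-1}).\]
Every vector of $V$ has well-defined $w_j$-coordinates and a $v$-coordinate. Since $2^e\ge8$, we have $d\ge4$. The set $M$ has three layers.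

\emph{The layer $M_0\subseteq U$.} Identify $U$ with the field $\mathbb{F}_{2^m}$ and let $\theta$ generate its multiplicative group, which is cyclic of order $2^m-1$. The minimal polynomial of $\theta$ over $\mathbb{F}_2$ has degree $m$, so $1,\theta,\dots,\theta^{m-1}$ is a basis, and multiplying by a power of $\theta$ shows that any $m$ consecutive powers form a basis. Let $M_0=\{\theta^0,\dots,\theta^{hm-1}\}$ if $a=h$, and add $\theta^{hm}$ if $a=h+1$. These powers are distinct because $hm+1\le2^m-1$.

\emph{The classes $A_j\subseteq H\setminus U$.} Let $A=\{\alpha_1,\dots,\alpha_h\}$ be any set of $h$ elements of $U$ (note $h\le2^m$) and put $A_j=w_j+A$ for $j=1,\dots,d$.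

\emph{The marked elements $T\subseteq V\setminus H$.} We need distinct labels $\tau_1,\dots,\tau_h\in W_0$ with sum $0$. Choose distinct $\tau_1,\dots,\tau_{h-2}$, where $\tau_{h-2}$ also avoids the sum of the previous ones, so that $\sigma=\tau_1+\dots+\tau_{h-2}\ne0$. Then choose $y\in W_0$ with $y,\,y+\sigma\notin\{\tau_1,\dots,\tau_{h-2}\}$ and put $\tau_{h-1}=y$, $\tau_h=y+\sigma$. All choices are possible because $2(h-2)<2^e=|W_0|$. Let $T=\{t_1,\dots,t_h\}$ with
\[t_1=v+\tau_1+u_1,\quad u_1=\Sigma M_0+d\,\Sigma A\in U,\qquad t_i=v+\tau_i\quad(i\ge2).\]
The correction $u_1$ only serves to make the total sum vanish; modulo $U$, every $t_i$ equals $v+\tau_i$.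

Let $M=M_0\cup A_1\cup\dots\cup A_d\cup T$. Because $h$ is even,
\[\Sigma M=\Sigma M_0+\big(h\omega+d\,\Sigma A\big)+\Big(hv+\sum_i\tau_i+u_1\Big)=0 .\]
For $i=1,\dots,h$ the set
\[\{\theta^{(i-1)m},\dots,\theta^{im-1}\}\;\cup\;\{w_1+\alpha_i,\dots,w_d+\alpha_i\}\;\cup\;\{t_i\}\]
is a basis of $V$: the first block is a basis of $U$, and the rest is $w_1,\dots,w_d,\,v+\tau_i$ modulo $U$. These $h$ bases are disjoint and cover $M$, except for the element $\theta^{hm}$ when $a=h+1$. So $M$ spans $V$ and $a(M)\le a$, and $|M|=hn+(a-h)$ gives $a(M)\ge\lceil|M|/n\rceil=a$.

The sets that will receive the forced sums are the cosets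
\[S_i=v+\omega+\tau_i+U\quad(1\le i\le h),\qquad S=S_1\cup\dots\cup S_h .\]
They are pairwise disjoint, since the labels are distinct, and $S\cap M=\emptyset$: the vectors of $S$ have $v$- and $w_d$-coordinate $1$, while the only elements of $M$ with $v$-coordinate $1$ are those of $T$, whose $w_d$-coordinate is $0$. This is why the labels are confined to $W_0$.

\subsection*{Deficits and the budget}

Fix an odd-cover $\mathcal{C}$ of $M$ with $c$ circuits. Slack must be measured at each level of the chain $U\subseteq H\subseteq V$, because a basis of $V$ inside $M$ has a predictable sum modulo $U$ only if it is distributed over the layers like the bases above. For a circuit $C$ define the \emph{deficits}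
\[x=m-|C\cap M\cap U|,\qquad y=m+d-|C\cap M\cap H|,\qquad z=n-|C\cap M|,\]
and put $\delta(C)=5x+5y+2z$. Call $C$ \emph{full} if $x=y=z=0$. Since $|M\cap U|\ge hm$, $|M\cap H|\ge h(m+d)$ and $|M|\ge hn$, the inequality in (C5) bounds the sums of $x$, $y$, $z$ over $\mathcal{C}$ by $(c-h)m$, $(c-h)(m+d)$, $(c-h)n$. Hence
\begin{equation}\label{eq:budget}
\sum_{C\in\mathcal{C}}\delta(C)\le(c-h)\big(5m+5(m+d)+2(m+d+1)\big)=(c-h)(12m+7d+2).
\end{equation}
The influence of a circuit on the parity conditions is measured by its \emph{weight} $\operatorname{wt}(C)=|C\cap S|+|C\cap T|$.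

\begin{lemma}\label{lem:structure}
If $C\not\subseteq H$ and $x=y=0$, then $C\cap M\cap H$ is a basis of $H$ consisting of $m$ elements of $M_0$ and exactly one element of each class $A_j$.
\end{lemma}

\begin{proof}
By (C1) the set $C\cap M\cap H$ is independent, and it has $m+d=\dim H$ elements. Exactly $m$ of them lie in $M\cap U=M_0$. The other $d$ lie in the classes and must span $H$ modulo $U$; as an element of $A_j$ is $w_j$ modulo $U$, every class occurs, and so exactly once.
\end{proof}

\begin{lemma}\label{lem:repair}
The circuits of $\mathcal{C}$ that are not full have total weight at least $h$.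
\end{lemma}

\begin{proof}
Let $C$ be full. Then $|C\cap M|-|C\cap M\cap H|=1$, so $C$ contains exactly one element $t_k$ of $T$, and $C\not\subseteq H$. By Lemma~\ref{lem:structure}, $B=C\cap M$ is a basis of $H$ together with $t_k\notin H$, hence a basis of $V$. By (C2), $C=B\cup\{\Sigma B\}$, and modulo $U$ we have $\Sigma B\equiv\omega+v+\tau_k$, that is, $\Sigma B\in S_k$. As $B\subseteq M$ misses $S$, the number $|C\cap S_i|+|C\cap\{t_i\}|$ is $2$ for $i=k$ and $0$ for $i\ne k$, and so it is even for every $i$.

Fix $i$. The set $S_i\cup\{t_i\}$ meets $M$ in the single element $t_i$, so $\sum_{C\in\mathcal{C}}\big(|C\cap S_i|+|C\cap\{t_i\}|\big)$ is odd by (C5). Full circuits contribute even terms, so the contribution of the other circuits is odd, hence at least $1$. Summing over $i$ gives the claim.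
\end{proof}

It remains to show that weight has to be paid for in deficit. The difficulty is that deficits can be negative: a circuit contained in $M\cap U$, in $M\cap H$ or in $M$ may have one element more than a basis of the corresponding space. In each case such a gain at one level forces a loss at another level.

\begin{lemma}\label{lem:cost}
Every circuit $C$ that is not full satisfies $\operatorname{wt}(C)\le\delta(C)$.
\end{lemma}

\begin{proof}
\emph{Case 1: $C\not\subseteq H$.} By (C1), $x,y\ge0$ and $z\ge-1$. The sets $S$, $T$ and $M\cap H$ are pairwise disjoint, so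
\[\operatorname{wt}(C)\le|C|-|C\cap M\cap H|\le(n+1)-(m+d-y)=2+y .\]
It suffices to show that $\delta(C)-(2+y)=5x+4y+2z-2$ is non-negative. If $z\ge0$, then $x+y+z\ge1$ because $C$ is not full, and each coefficient is at least $2$. Let $z=-1$. Then $|C\cap M|=n+1$, so $C\subseteq M$. If $x=y=0$, then by Lemma~\ref{lem:structure} exactly one element of $C$ lies in $A_d$. All elements of $M\setminus A_d$ have $w_d$-coordinate $0$, so the $w_d$-coordinate of $\Sigma C$ would be $1$, which is false. Hence $x+y\ge1$ and $5x+4y-4\ge0$.

\emph{Case 2: $C\subseteq H$ and $C\not\subseteq U$.} Here $\operatorname{wt}(C)=0$, since $S$ and $T$ miss $H$. By (C1), $x\ge0$ and $y\ge-1$, and $z=y+1$ because $C\cap M=C\cap M\cap H$. If $y\ge0$, then $\delta(C)\ge0$. Let $y=-1$. Then $C\subseteq M$ and $|C|=m+d+1$, so $C$ minus one element is a basis of $H$. The elements of $M\cap H$ with $w_j$-coordinate $1$ are those of $A_j$. Since $C$ spans $H$, it meets every $A_j$, and since $\Sigma C=0$, it does so in an even number of elements, hence in at least two. Thus $|C\cap M_0|\le m+d+1-2d$, which gives $x\ge d-1\ge1$ and $\delta(C)=5x-5\ge0$.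

\emph{Case 3: $C\subseteq U$.} Again $\operatorname{wt}(C)=0$. Now $x\ge-1$, $y=x+d$ and $z=x+d+1$, so $\delta(C)=12x+7d+2\ge7d-10>0$.
\end{proof}

The coefficients in $\delta$ come from Case 1. To pay for the bound $2+y$ at $(x,y,z)=(0,0,1)$, the coefficient of $z$ must be at least $2$; at $(0,1,-1)$ the coefficient of $y$ must then be at least $3+2=5$; for $x$ we simply take $5$ as well, without optimizing.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
We have seen that $M$ is Eulerian, spans $V$ and has $a(M)=a$. Full circuits have $\delta=0$, so Lemmas~\ref{lem:repair} and~\ref{lem:cost} and the budget~\eqref{eq:budget} give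
\[h\le\sum_{C\text{ not full}}\operatorname{wt}(C)\le\sum_{C\in\mathcal{C}}\delta(C)\le(c-h)(12m+7d+2)\]
for every odd-cover with $c$ circuits.
\end{proof}

For $h=a=4$ one may take $m=5$, $e=3$, $d=4$. This gives $40$ vectors spanning $\mathbb{F}_2^{10}$ with $a(M)=4$ and $c_2(M)\ge4+4/90$, so $c_2(M)=5$ by Corollary~\ref{cor:third}.

\subsection*{The values of $E(a)$}

\begin{proof}[Proof of Theorem~\ref{thm:excess}(a), (b), (d)]
We first fix admissible parameters for an even $h\ge4$. Let $\ell=\log_2h\ge2$, $e=\lceil\ell\rceil+1$ and $m=\lceil\ell+\log_2\ell\rceil+2$. Then $2^e\ge2h$. Also $2^m\ge4h\ell$, while $m\le\ell+\log_2\ell+3\le\frac72\ell$ and $2\le\frac12h\ell$, so $hm+2\le4h\ell\le2^m$.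

(b) For odd $a$ this is Corollary~\ref{cor:odd}. For even $a\ge4$, Theorem~\ref{thm:lower} with $h=a$ gives $c_2(M)>a$.

(a) Corollary~\ref{cor:third} gives $E(2)\le0$ and $E(a)\le1$ for $a=3,4,5$. The two independent triangles of Example~\ref{ex:small} give $E(2)\ge0$, and (b) gives the remaining lower bounds.

(d) Let $h\in\{a-1,a\}$ be even. With the parameters above, $m$ and $d=e+1$ are both $(1+o(1))\log_2h$, so $12m+7d+2=(19+o(1))\log_2h$. Theorem~\ref{thm:lower} gives
\[E(a)\ge\frac{h}{12m+7d+2}-(a-h)\ge\frac{a-1}{(19+o(1))\log_2a}-1=\Big(\frac1{19}-o(1)\Big)\frac{a}{\log_2a}.\qedhere\]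
\end{proof}

\begin{thebibliography}{9}

\bibitem{Edmonds}
J. Edmonds, \emph{Minimum partition of a matroid into independent subsets}, J. Res. Nat. Bur. Standards 69B (1965).

\bibitem{FM}
Bryce Frederickson and Lukas Michel, \emph{Circuit decompositions of binary matroids}, arXiv:2306.14236 (2023).

\end{thebibliography}
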